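\title{The $H^\infty$ functional calculus of the Hodge--Dirac operator on Lie groups of polynomial growth}

\begin{abstract}
Let $G$ be a connected Lie group of polynomial volume growth, let $\nabla$ be the gradient associated with a family of left-invariant H\"ormander vector fields, and let $\mathcal D_p$ be the Hodge--Dirac operator built from $\nabla$ and its adjoint on $L^p(G)\oplus_p L^p(G,\ell^p_m)$, $1<p<\infty$. We prove that $\mathcal D_p$ is bisectorial and has a bounded $H^\infty$ functional calculus, which proves a conjecture posed in a paper of Arhancet. We also obtain the Hodge decomposition of $L^p(G,\ell^p_m)$, a multiplier theorem for functions with finitely many derivatives, the calculus for every angle, and the $p$-independence of the spectrum. On an arbitrary connected unimodular Lie group, the bounded calculus is equivalent to the boundedness of the Riesz transform on $L^p$ and on $L^{p^*}$. The proofs rest on a formula that expresses every function of $\mathcal D_2$ through functions of the sublaplacian and the Riesz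 transform.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The Hodge--Dirac operator}
Let $G$ be a connected Lie group with Lie algebra $\mathfrak g$ and left Haar measure $\mu$. Let $a_1,\dots,a_m\in\mathfrak g$ be linearly independent elements that generate $\mathfrak g$ as a Lie algebra, and let
\[
X_kf(s)=\frac{d}{dt}\Big|_{t=0}f(s\exp ta_k),\qquad k=1,\dots,m,
\]
be the corresponding left-invariant vector fields; such a family is called a H\"ormander family. It defines the gradient $\nabla f=(X_1f,\dots,X_mf)$ and the sublaplacian $\Delta=-\sum_kX_k^2$, first on $C_c^\infty(G)$.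

The Carnot--Carath\'eodory distance $\rho(s,u)$ is the infimum of the $T\ge0$ for which some absolutely continuous path $\gamma:[0,T]\to G$ joins $s$ to $u$ with $\gamma'=\sum_kc_kX_k(\gamma)$ and $\sum_kc_k^2\le1$. It is finite and left invariant, so the volume $V(r)$ of a ball of radius $r$ does not depend on the center. We write $\rho(s)=\rho(e,s)$. The group has \emph{polynomial growth} if $V(r)\le Cr^M$ for $r\ge1$ and some $C,M$; compact groups are examples. Such a group is unimodular: otherwise some right translation by an element $a$ multiplies $\mu$ by a factor $\delta>1$, and the ball of radius $1+j\rho(a)$ about $e$, which contains the right translate of the unit ball by $a^j$, has volume at least $\delta^jV(1)$. By \cite[Ch.~VIII]{VSC}, polynomial growth gives integers $d_0$ (the local dimension) and $d_\infty$ (the dimension at infinity) with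
\begin{equation}\label{eq:volume}
V(r)\approx r^{d_0}\quad(r\le1),\qquad V(r)\approx r^{d_\infty}\quad(r\ge1).
\end{equation}
For $\mathbb R^n$ with the coordinate fields, $d_0=d_\infty=n$. For the Heisenberg group $\mathbb R^3$ with $X_1=\partial_x-\frac y2\partial_z$, $X_2=\partial_y+\frac x2\partial_z$, the dilations $(x,y,z)\mapsto(rx,ry,r^2z)$ multiply $\rho$ by $r$ and $\mu$ by $r^4$, so $d_0=d_\infty=4$ although $m=2$.

Let $1<p<\infty$ and let $p^*$ be the conjugate exponent. Let $\nabla_p$ be the closure of $\nabla$ as an unbounded operator from $L^p(G)$ to $L^p(G,\ell^p_m)$, and let $\nabla_{p^*}^*$ be the Banach space adjoint of $\nabla_{p^*}$, an unbounded operator from $L^p(G,\ell^p_m)$ to $L^p(G)$. On the space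
\[
E_p=L^p(G)\oplus_pL^p(G,\ell^p_m)=L^p(G\times\{0,1,\dots,m\})
\]
the \emph{Hodge--Dirac operator} is
\[
\mathcal D_p=\begin{bmatrix}0&\nabla_{p^*}^*\\ \nabla_p&0\end{bmatrix},\qquad \operatorname{dom}\mathcal D_p=\operatorname{dom}\nabla_p\oplus\operatorname{dom}\nabla_{p^*}^* .
\]
It is a first-order operator whose square has $\Delta$ in its upper left corner. For $p=2$ it is selfadjoint; it is the operator of the spectral triple $(L^\infty(G),E_2,\mathcal D_2)$.

\subsection{The question}
For $p=2$ the spectral theorem defines $f(\mathcal D_2)$ for every bounded Borel function $f$ on $\mathbb R$, with norm at most $\sup|f|$. The following two notions measure how much of this survives on a Banach space. For $0<\phi<\pi$ let $\Sigma_\phi=\{z\in\mathbb C\setminus\{0\}:|\arg z|<\phi\}$, and for $0<\omega<\frac\pi2$ let $\Sigma_\omega^\pm=\Sigma_\omega\cup(-\Sigma_\omega)$, a double cone around the real axis. Write $R(z,A)=(z-A)^{-1}$.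

A closed densely defined operator $A$ is \emph{bisectorial of angle $\omega$} if $\sigma(A)\subset\overline{\Sigma_\omega^\pm}$ and $\sup\{\|zR(z,A)\|:z\notin\overline{\Sigma_\theta^\pm}\}<\infty$ for every $\theta\in(\omega,\frac\pi2)$. Let $H_0^\infty(\Sigma_\theta^\pm)$ be the space of holomorphic $f$ on $\Sigma_\theta^\pm$ with $|f(z)|\le c\min(|z|^s,|z|^{-s})$ for some $c,s>0$; the space $H_0^\infty(\Sigma_\phi)$ is defined in the same way. For $\omega<\nu<\theta<\frac\pi2$ and $f\in H_0^\infty(\Sigma_\theta^\pm)$ put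
\begin{equation}\label{eq:cauchy}
f(A)=\frac1{2\pi i}\int_{\partial\Sigma_\nu^\pm}f(z)R(z,A)\,dz,
\end{equation}
with the boundary oriented so that $\Sigma_\nu^\pm$ lies to its left. The integrand has norm at most $C|z|^{-1}\min(|z|^s,|z|^{-s})$, so the integral converges absolutely, and by Cauchy's theorem it does not depend on $\nu$. The operator $A$ has a \emph{bounded $H^\infty(\Sigma_\theta^\pm)$ functional calculus} if $\|f(A)\|\le C\|f\|_{H^\infty(\Sigma_\theta^\pm)}$ for all $f\in H_0^\infty(\Sigma_\theta^\pm)$, where the norm on the right is the supremum norm. The point is that $C$ does not depend on the decay constants $c$ and $s$. A smaller angle means a larger class of functions and a stronger property.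

A selfadjoint operator has both properties for every angle. Indeed, if $z\ne0$ lies outside $\Sigma_\theta^\pm$, it makes an angle $\alpha\in[\theta,\frac\pi2]$ with the real line; a real $x$ is at distance $|x|\sin\alpha$ from the line $\mathbb Rz$, and $z$ is at distance $|z|\sin\alpha$ from $\mathbb R$. Hence
\begin{equation}\label{eq:dist}
|z-x|\ge\sin\theta\,\max(|z|,|x|),\qquad x\in\mathbb R,\ z\notin\Sigma_\theta^\pm,
\end{equation}
and $\|zR(z,\mathcal D_2)\|\le1/\sin\theta$. The following conjecture is posed in \cite{Arh24}.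

\begin{quote}
\emph{Let $G$ have polynomial growth and let $1<p<\infty$, $p\ne2$. Then $\mathcal D_p$ is bisectorial and has a bounded $H^\infty(\Sigma_\theta^\pm)$ functional calculus on $E_p$ for some $\theta\in(0,\frac\pi2)$.}
\end{quote}

\subsection{Results}
Let $\Delta_2=\nabla_2^*\nabla_2$, let $S=\Delta_2^{1/2}$, and let $\nabla_2=US$ be the polar decomposition, recalled in Section~\ref{sec:L2}. The partial isometry $U:L^2(G)\to L^2(G,\ell^2_m)$ is the \emph{Riesz transform}, formally $\nabla\Delta^{-1/2}$. Put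
\[
\omega_p=\frac\pi2\Big|\frac1p-\frac12\Big|<\frac\pi4 .
\]
The first theorem proves the conjecture.

\begin{theorem}\label{thm:A}
Let $G$ have polynomial growth and let $1<p<\infty$, $p\ne2$. Then $\mathcal D_p$ is bisectorial of angle $\omega_p$ on $E_p$ and has a bounded $H^\infty(\Sigma_\theta^\pm)$ functional calculus for every $\theta\in(\omega_p,\frac\pi2)$. Moreover,
\[
L^p(G,\ell^p_m)=\overline{\operatorname{Ran}\nabla_p}\oplus\operatorname{Ker}\nabla_{p^*}^*
\]
as a topological direct sum.
\end{theorem}

With Gaussian bounds for the heat kernel, holomorphy can be replaced by finitely many derivatives, and the restriction on the angle disappears.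

\begin{theorem}\label{thm:B}
Let $G$ have polynomial growth, $n=\max(d_0,d_\infty)$, $N=\lfloor n/2\rfloor+1$ and $1<p<\infty$.
\begin{enumerate}
\item If $f:\mathbb R\to\mathbb C$ is of class $C^N$ on $\mathbb R\setminus\{0\}$ and
\[
\|f\|_N:=\max_{0\le j\le N}\ \sup_{x\ne0}|x^jf^{(j)}(x)|<\infty,
\]
then $f(\mathcal D_2)$ extends boundedly to $E_p$ with norm at most $C_p(\|f\|_N+|f(0)|)$.
\item The operator $\mathcal D_p$ is bisectorial of every angle $\omega\in(0,\frac\pi2)$. For every $\theta\in(0,\frac\pi2)$,
\[
\|zR(z,\mathcal D_p)\|\le C_p(\sin\theta)^{-N-1}\quad\text{for }z\notin\overline{\Sigma_\theta^\pm},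
\]
and $\|f(\mathcal D_p)\|\le C_p(\sin\theta)^{-N}\|f\|_{H^\infty(\Sigma_\theta^\pm)}$ for $f\in H_0^\infty(\Sigma_\theta^\pm)$.
\item $\sigma(\mathcal D_p)=\sigma(\mathcal D_2)\subset\mathbb R$.
\end{enumerate}
\end{theorem}

The third theorem identifies the property of $G$ on which the answer depends.

\begin{theorem}\label{thm:C}
Let $G$ be a connected unimodular Lie group with a H\"ormander family as above (no growth assumption), and let $1<p<\infty$. The following are equivalent.
\begin{enumerate}
\item[(i)] $\mathcal D_p$ is bisectorial and has a bounded $H^\infty(\Sigma_\theta^\pm)$ functional calculus for some $\theta\in(0,\frac\pi2)$.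
\item[(ii)] The Riesz transform is bounded on $L^p$ and on $L^{p^*}$: $\|Ug\|_q\le C\|g\|_q$ for $g\in L^2(G)\cap L^q(G)$ and $q\in\{p,p^*\}$.
\end{enumerate}
\end{theorem}

Although Theorem~\ref{thm:B}(2) improves the angle in Theorem~\ref{thm:A}, we prove the latter separately, because its proof uses only condition (ii) and a general theorem of Cowling on symmetric contraction semigroups, and therefore also gives one half of Theorem~\ref{thm:C}.

Section~\ref{sec:model} shows the mechanism on $\mathbb R^n$, where it is a computation with matrices. Sections~\ref{sec:domains}--\ref{sec:sufficient} treat an arbitrary unimodular group: the domains of the operators, the formula for $f(\mathcal D_2)$, the passage from $L^2$ to $L^p$, and the consequences of (ii). Growth enters only in Sections~\ref{sec:riesz} and~\ref{sec:multipliers}, which prove Theorems~\ref{thm:A} and~\ref{thm:B}. Section~\ref{sec:converse} proves Theorem~\ref{thm:C}.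

\section{The model case $G=\mathbb R^n$}\label{sec:model}

Take $X_k=\partial_k$. The Fourier transform turns $\nabla$ into multiplication by the column $i\xi$, its adjoint $F\mapsto-\sum_k\partial_kF_k$ into multiplication by the row $-i\xi^T$, and $S$ into multiplication by $|\xi|$. So $U$ has the symbol $u=u(\xi)=i\xi/|\xi|$, a unit vector, and $\mathcal D_2$ has the Hermitian symbol $|\xi|J$, where
\[
J=\begin{bmatrix}0&u^*\\u&0\end{bmatrix},\qquad \Pi:=J^2=\begin{bmatrix}1&0\\0&uu^*\end{bmatrix},\qquad J\Pi=\Pi J=J .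
\]
The matrix $\Pi$ is an orthogonal projection of rank two, and the spectral projections of $J$ for the eigenvalues $1,-1,0$ are $\frac12(\Pi+J)$, $\frac12(\Pi-J)$, $I-\Pi$. Let $f_e(x)=\frac12(f(x)+f(-x))$ and $f_o(x)=\frac12(f(x)-f(-x))$ be the even and odd parts of a function $f$. Then
\begin{equation}\label{eq:symbol}
f(|\xi|J)=f_e(|\xi|)\Pi+f_o(|\xi|)J+f(0)(I-\Pi)=\begin{bmatrix}f_e(|\xi|)&f_o(|\xi|)u^*\\ uf_o(|\xi|)&f(0)(I-uu^*)+uf_e(|\xi|)u^*\end{bmatrix}.
\end{equation}
Every entry is a product of $u$, $u^*$ and a \emph{scalar} function of $|\xi|$. So $L^p$-bounds for $U$, for $U^*$ and for functions of the scalar operator $S$ give $L^p$-bounds for $f(\mathcal D_2)$.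

For $n=1$ we have $u=i\operatorname{sgn}\xi$, so $U$ is the Hilbert transform up to sign, $uu^*=1$, and the term $f(0)(I-uu^*)$ vanishes. The first case that shows everything is $n=2$. There $uu^*=\xi\xi^T/|\xi|^2$ has rank one, and $I-uu^*$ is the symbol of the projection onto the divergence-free fields, an infinite-dimensional kernel of $\mathcal D_2$. Three choices of $f$ are instructive.

\emph{The sign function.} For $f=\operatorname{sgn}$, \eqref{eq:symbol} equals $J$. The sign function is the restriction of the function equal to $\pm1$ on $\pm\Sigma_\theta$, which is bounded and holomorphic on the disconnected set $\Sigma_\theta^\pm$. One therefore expects a bounded calculus to force the boundedness of $U$ and $U^*$. This is the implication (i)$\Rightarrow$(ii) of Theorem~\ref{thm:C}.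

\emph{The resolvent.} For $f(x)=z/(z-x)$ we get $f_e(x)=z^2/(z^2-x^2)$, $f_o(x)=zx/(z^2-x^2)$ and $f(0)=1$. For $z=iy$ and $y\to0$, both $f_e(|\xi|)$ and $f_o(|\xi|)$ tend to $0$ boundedly, and \eqref{eq:symbol} tends to $I-\Pi$. So the uniform resolvent bound alone already controls the projection with entries $\delta_{jk}-\xi_j\xi_k/|\xi|^2$ on $L^p$, once the resolvents of $\mathcal D_p$ and $\mathcal D_2$ are known to agree (Lemma~\ref{lem:max}). Bisectoriality is not a soft property here.

\emph{The Gaussian.} One might try to treat $\mathcal D_2^2=\operatorname{diag}(\Delta_2,\nabla_2\nabla_2^*)$ directly by the theory of symmetric contraction semigroups. This works for the upper corner and fails for the lower one. With $f(x)=e^{-tx^2}$, the $(1,2)$ entry of the symbol of $e^{-t\nabla_2\nabla_2^*}$ on $\mathbb R^2$ is $-\xi_1\xi_2|\xi|^{-2}(1-e^{-t|\xi|^2})$. If the semigroup were contractive on $L^1$, this would be the Fourier transform of a measure of total variation at most $1$; a weak$^*$ limit point of these measures as $t\to\infty$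 would be a finite measure with Fourier transform $-\xi_1\xi_2|\xi|^{-2}$ almost everywhere, which is impossible since this function has no continuous representative at $0$.

On a general group there is no symbol, but \eqref{eq:symbol} persists as an identity between operators on $L^2$. Two matters that the Fourier transform hides then need proof: that an $L^p$-bounded extension of $R(z,\mathcal D_2)$ is the resolvent of the operator $\mathcal D_p$, which is defined through a closure and an adjoint, and conversely that a resolvent of $\mathcal D_p$ agrees with that of $\mathcal D_2$.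

\section{Domains and duality}\label{sec:domains}

From now on $G$ is connected and unimodular, so $\mu$ is invariant under left and right translations and under inversion; we write $ds$ for $d\mu(s)$. All dualities use the \emph{bilinear} pairing $\langle f,g\rangle=\int fg\,d\mu$, summed over components for vector-valued functions. It identifies $E_{p^*}$ isometrically with the dual of $E_p$. The symbol $\|\cdot\|_p$ denotes the norm of any of the spaces $L^p(G)$, $L^p(G,\ell^p_m)$, $E_p$.

Right invariance gives $\int X_kg\,d\mu=\frac{d}{dt}|_{t=0}\int g(s\exp ta_k)\,ds=0$ for $g\in C_c^\infty(G)$, hence $\int(X_kf)\varphi=-\int fX_k\varphi$ for $f,\varphi\in C_c^\infty(G)$. This identity defines $X_kf$ as a distribution for $f\in L^1_{\mathrm{loc}}(G)$, and $\langle\Delta f,\varphi\rangle=\int f\Delta\varphi$.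

\begin{remark}
This is the main use of unimodularity. In general, $\int X_kg\,d\mu=c_k\int g\,d\mu$ for constants $c_k$ coming from the modular function, and then $\nabla^*F=\sum_k(-X_k+c_k)F_k$ and $\nabla^*\nabla=\Delta+\sum_kc_kX_k$ on test functions.
\end{remark}

Two devices reduce statements about domains to $C_c^\infty(G)$: convolution from the left, which commutes with left-invariant operators, and cutoffs with uniformly bounded derivatives. Let
\[
\psi*f(s)=\int\psi(t)f(t^{-1}s)\,dt=\int\psi(su^{-1})f(u)\,du .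
\]
Minkowski's inequality gives $\|\psi*f\|_r\le\|\psi\|_1\|f\|_r$ from the first form and, after exchanging the names of the two factors, $\|f*\psi\|_r\le\|f\|_r\|\psi\|_1$ from the second. We fix an approximate identity: functions $0\le\psi_j\in C_c^\infty(G)$ with integral $1$ and supports shrinking to $\{e\}$. Then $\psi_j*g\to g$ in $L^r$ for $g\in L^r$, $r<\infty$, by continuity of translations.

\begin{lemma}\label{lem:tools}
\begin{enumerate}
\item[(a)] Let $P$ be $X_k$ or $\Delta$, let $\psi\in C_c^\infty(G)$, and let $f,Pf\in L^1_{\mathrm{loc}}(G)$. Then $\psi*f$ is smooth and $P(\psi*f)=\psi*Pf$.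
\item[(b)] There are $\chi_n\in C_c^\infty(G)$ with $0\le\chi_n\le1$ such that $X_k\chi_n$ and $\Delta\chi_n$ are bounded uniformly in $n$, and $\chi_n\to1$, $X_k\chi_n\to0$, $\Delta\chi_n\to0$ pointwise.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Smoothness is visible on the second form of the convolution. Let $P'=-X_k$ or $\Delta$ be the transpose of $P$ and let $\varphi\in C_c^\infty(G)$. Substituting $s\mapsto ts$ and using $(P'\varphi)(ts)=P'[\varphi(t\,\cdot)](s)$,
\[
\int(\psi*f)P'\varphi=\int\psi(t)\int f(s)\,P'[\varphi(t\,\cdot)](s)\,ds\,dt=\int\psi(t)\int Pf(s)\,\varphi(ts)\,ds\,dt=\int(\psi*Pf)\varphi .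
\]

(b) Let $W$ be a compact symmetric neighborhood of $e$. Since $G$ is connected, $\bigcup_nW^n=G$. Take $0\le\varphi\in C_c^\infty(G)$ supported in $W$ with $\int\varphi=1$, and let $\chi_n(s)=\int_{W^n}\varphi(t^{-1}s)\,dt$. This is a smooth function supported in $W^{n+1}$. For any $g\in L^1$ and any $s$, $\int_G|g(t^{-1}s)|\,dt=\|g\|_1$. Hence $0\le\chi_n\le1$, and $P\chi_n(s)=\int_{W^n}(P\varphi)(t^{-1}s)\,dt$ is bounded by $\|P\varphi\|_1$ for $P=X_k,\Delta$. If $s\in W^{n-1}$ and $\varphi(t^{-1}s)\ne0$, then $t\in sW\subset W^n$; so $\chi_n=1$ on $W^{n-1}$, which is a neighborhood of each point of $W^{n-2}$. There the derivatives vanish.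
\end{proof}

The next lemma is what allows us to compare different exponents: the operators for all $p$ are given by one distributional formula, each on its maximal domain.

\begin{lemma}\label{lem:domains}
Let $1<p<\infty$.
\begin{enumerate}
\item[(a)] $\nabla$ is closable, $\operatorname{dom}\nabla_p=\{f\in L^p:X_kf\in L^p\text{ for all }k\}$, and $\nabla_pf=(X_kf)_k$.
\item[(b)] $\operatorname{dom}\nabla_{p^*}^*=\{F\in L^p(G,\ell^p_m):\sum_kX_kF_k\in L^p\}$, and $\nabla_{p^*}^*F=-\sum_kX_kF_k$.
\item[(c)] $\mathcal D_p$ is closed and densely defined, and $(\mathcal D_{p^*})^*=\mathcal D_p$.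
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $f_j\in C_c^\infty(G)$, $f_j\to f$ and $\nabla f_j\to F$ in $L^p$, then $\langle F_k,\varphi\rangle=\lim\langle X_kf_j,\varphi\rangle=-\langle f,X_k\varphi\rangle$, so $F_k=X_kf$. This gives closability and the inclusion $\subset$. Conversely, let $f,X_kf\in L^p$. By Lemma~\ref{lem:tools}(a), $\psi_j*f\to f$ and $X_k(\psi_j*f)=\psi_j*X_kf\to X_kf$ in $L^p$. As $\nabla_p$ is closed, we may assume that $f$ is smooth. Then $\chi_nf\in C_c^\infty(G)$, and $\chi_nf\to f$ and $X_k(\chi_nf)=\chi_nX_kf+(X_k\chi_n)f\to X_kf$ in $L^p$ by dominated convergence.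

(b) By definition $C_c^\infty(G)$ is a core of $\nabla_{p^*}$. So $F\in\operatorname{dom}\nabla_{p^*}^*$ with $\nabla_{p^*}^*F=g$ if and only if $g\in L^p$ and $\langle\nabla\varphi,F\rangle=\langle\varphi,g\rangle$ for all $\varphi\in C_c^\infty(G)$, which says that $g=-\sum_kX_kF_k$.

(c) The domain contains $C_c^\infty(G)^{m+1}$ by (a) and (b), and $\mathcal D_p$ is closed because both entries are. For $(g,H)\in\operatorname{dom}\mathcal D_{p^*}$ and $(f,F)\in E_p$,
\[
\langle\mathcal D_{p^*}(g,H),(f,F)\rangle=\langle\nabla_p^*H,f\rangle+\langle\nabla_{p^*}g,F\rangle .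
\]
This is continuous in $(g,H)$ exactly when $f\in\operatorname{dom}\nabla_p^{**}$ and $F\in\operatorname{dom}\nabla_{p^*}^*$, and then it equals $\langle H,\nabla_p^{**}f\rangle+\langle g,\nabla_{p^*}^*F\rangle$. Finally $\nabla_p^{**}=\nabla_p$, because $\nabla_p$ is closed and densely defined between reflexive spaces.
\end{proof}

\section{Functions of $\mathcal D_2$}\label{sec:L2}

The fields $X_k$ are real, so $\nabla_2$ commutes with complex conjugation, and its Hilbert space adjoint equals its adjoint for the bilinear pairing. The operators $\Delta_2,S,U,\mathcal D_2$ inherit both properties, and $\mathcal D_2$ is selfadjoint by Lemma~\ref{lem:domains}(c). Since conjugation intertwines $R(z,\mathcal D_2)$ with its Hilbert space adjoint $R(\bar z,\mathcal D_2)$,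
\begin{equation}\label{eq:sym}
\langle R(z,\mathcal D_2)\eta,\zeta\rangle=\langle\eta,R(z,\mathcal D_2)\zeta\rangle,\qquad\eta,\zeta\in E_2,\ z\in\rho(\mathcal D_2).
\end{equation}

\subsection*{The heat semigroup}
The operator $\Delta_2=\nabla_2^*\nabla_2$ is the nonnegative selfadjoint operator associated with the closure of the form $\int|\nabla f|^2$ on $C_c^\infty(G)$. By Lemma~\ref{lem:domains}, $f\in\operatorname{dom}\Delta_2$ if and only if $f,X_kf,\Delta f\in L^2$, and then $\Delta_2f=\Delta f$. If $f\in C_c^\infty(G)$ is real and $\Phi$ is smooth with $\Phi(0)=0$ and $|\Phi'|\le1$, then $\Phi\circ f\in C_c^\infty(G)$ and $|X_k(\Phi\circ f)|=|\Phi'(f)X_kf|\le|X_kf|$. A closable form whose value does not increase under these contractions on a core has a Dirichlet form as its closure; this means that $T_t=e^{-t\Delta_2}$ satisfies $0\le T_tg\le1$ whenever $0\le g\le1$. Then $|T_tg|\le T_t|g|$, so $T_t$ is contractive on $L^\infty$, on $L^1$ by symmetry, and on every $L^q$ by interpolation.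

\subsection*{The kernel of $S$}
Let $f\in\operatorname{Ker}S=\operatorname{Ker}\nabla_2$. Then $\psi_j*f$ is smooth and killed by each $X_k$, hence by their iterated brackets, hence by all of $\mathfrak g$; this is where the H\"ormander condition is used. So $\psi_j*f$ is constant on the connected group $G$, and so is the limit $f$. Since $\mu(G)<\infty$ exactly when $G$ is compact, the orthogonal projection $P_0$ onto $\operatorname{Ker}S$ is $0$ for non-compact $G$ and is the mean $g\mapsto\mu(G)^{-1}\int g$ for compact $G$. In both cases $\|P_0g\|_q\le\|g\|_q$ for all $q$.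

\subsection*{Polar decomposition}
We have $\operatorname{dom}S=\operatorname{dom}\nabla_2$ and $\|Sf\|_2=\|\nabla_2f\|_2$. So $Sf\mapsto\nabla_2f$ extends to an isometry from $K:=\overline{\operatorname{Ran}S}=(\operatorname{Ker}S)^\perp$ onto $\overline{\operatorname{Ran}\nabla_2}$, and $U$ is this isometry extended by $0$ on $\operatorname{Ker}S$. Thus $\nabla_2=US$, $\nabla_2^*=SU^*$, $U^*U=I-P_0$, and $UU^*$ is the orthogonal projection onto $UK=\overline{\operatorname{Ran}\nabla_2}=(\operatorname{Ker}\nabla_2^*)^\perp$.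

\begin{lemma}\label{lem:block}
For every bounded Borel function $f:\mathbb R\to\mathbb C$,
\begin{equation}\label{eq:block}
f(\mathcal D_2)=\begin{bmatrix}f_e(S)&f_o(S)U^*\\Uf_o(S)&f(0)(I-UU^*)+Uf_e(S)U^*\end{bmatrix}.
\end{equation}
\end{lemma}

\begin{proof}
Split $E_2$ orthogonally into $\operatorname{Ker}S\oplus\operatorname{Ker}\nabla_2^*=\operatorname{Ker}\mathcal D_2$, on which $f(\mathcal D_2)=f(0)$, and its complement $K\oplus UK$. For $a,b\in K$ we have $(a,Ub)\in\operatorname{dom}\mathcal D_2$ if and only if $a,b\in\operatorname{dom}S$, and then $\mathcal D_2(a,Ub)=(SU^*Ub,USa)=(Sb,USa)$. The map $W(g,h)=2^{-1/2}(g+h,U(g-h))$ is unitary from $K\oplus K$ onto $K\oplus UK$, and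
\[
\mathcal D_2W(g,h)=2^{-1/2}\big(S(g-h),US(g+h)\big)=W(Sg,-Sh).
\]
Hence $f(\mathcal D_2)W(g,h)=W(f(S)g,f(-S)h)$. Since $(a,Ub)=W(2^{-1/2}(a+b),2^{-1/2}(a-b))$,
\begin{align*}
f(\mathcal D_2)(a,Ub)&=\tfrac12\big(f(S)(a+b)+f(-S)(a-b),\ U[f(S)(a+b)-f(-S)(a-b)]\big)\\
&=\big(f_e(S)a+f_o(S)b,\ Uf_o(S)a+Uf_e(S)b\big).
\end{align*}
For a general $(g,F)\in E_2$ take $a=(I-P_0)g$ and $b=U^*F$, and add the contribution $(f(0)P_0g,\,f(0)(I-UU^*)F)$ of the kernel. As $f_e(S)P_0=f(0)P_0$ and $f_o(S)P_0=f_o(0)P_0=0$, the sum is \eqref{eq:block}.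
\end{proof}

\section{From $L^2$ to $L^p$}\label{sec:transfer}

Let $1<q<\infty$. A bounded operator $T$ between two of our $L^2$ spaces is \emph{$L^q$-bounded with constant $M$} if $\|T\eta\|_q\le M\|\eta\|_q$ for all $\eta\in L^2\cap L^q$. It then maps $L^2\cap L^q$ into $L^2\cap L^q$, so such operators can be composed, and it has a unique bounded extension to $L^q$. We use three elementary facts.
\begin{enumerate}
\item[(F1)] \emph{Duality.} If $T$ is $L^q$-bounded with constant $M$, its transpose $T'$ is $L^{q^*}$-bounded with constant $M$, since $|\langle T'\zeta,\eta\rangle|=|\langle\zeta,T\eta\rangle|\le M\|\zeta\|_{q^*}\|\eta\|_q$ for $\zeta\in L^2\cap L^{q^*}$ and $\eta\in L^2\cap L^q$.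
\item[(F2)] \emph{Fatou.} If $\xi_k\to\xi$ in $L^2$, then $\|\xi\|_q\le\liminf\|\xi_k\|_q$, by Fatou's lemma along almost everywhere convergent subsequences.
\item[(F3)] \emph{Test functions suffice.} Each $\eta\in L^2\cap L^q$ is a limit in both norms of test functions $\psi_j*(\chi_n\eta)$. So by (F2) it is enough to check $\|T\eta\|_q\le M\|\eta\|_q$ for $\eta$ with components in $C_c^\infty(G)$.
\end{enumerate}

\begin{lemma}\label{lem:transfer}
Assume that $U$ is $L^p$-bounded and $L^{p^*}$-bounded. There is $C$ such that, for every bounded Borel $f:\mathbb R\to\mathbb C$ for which $f_e(S)$ and $f_o(S)$ are $L^p$-bounded with constant $M$, the operator $f(\mathcal D_2)$ is $L^p$-bounded with constant $C(M+|f(0)|)$.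
\end{lemma}

\begin{proof}
By (F1), the $L^{p^*}$-bound for $U$ gives an $L^p$-bound for $U^*$. Now estimate each entry of \eqref{eq:block}.
\end{proof}

A bound for $R(z,\mathcal D_2)$ is not yet a statement about $\mathcal D_p$. The maximal domains of Lemma~\ref{lem:domains} show that the extension is a right inverse of $z-\mathcal D_p$. Injectivity is not visible on $L^2\cap L^p$, because an eigenvector of $\mathcal D_p$ need not lie in $L^2$; we obtain it from surjectivity for the exponent $p^*$.

\begin{proposition}\label{prop:resolvent}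
Let $z\in\rho(\mathcal D_2)$ and suppose that $R(z,\mathcal D_2)$ is $L^p$-bounded with constant $M$. Then $z\in\rho(\mathcal D_p)$, $R(z,\mathcal D_p)=R(z,\mathcal D_2)$ on $E_2\cap E_p$, and $\|R(z,\mathcal D_p)\|\le M$.
\end{proposition}

\begin{proof}
By \eqref{eq:sym} and (F1), $R(z,\mathcal D_2)$ is also $L^{p^*}$-bounded. Let $q\in\{p,p^*\}$ and let $R_q$ be the extension to $E_q$. Let $\eta=(g,H)\in E_2\cap E_q$ and $(f,F)=R(z,\mathcal D_2)\eta\in E_2\cap E_q$. The equation $(z-\mathcal D_2)(f,F)=(g,H)$ reads, by Lemma~\ref{lem:domains} for the exponent $2$,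
\[
-\sum_kX_kF_k=zf-g\in L^q,\qquad (X_kf)_k=zF-H\in L^q .
\]
By Lemma~\ref{lem:domains} for the exponent $q$, $(f,F)\in\operatorname{dom}\mathcal D_q$ and $(z-\mathcal D_q)R_q\eta=\eta$. Since $E_2\cap E_q$ is dense, $R_q$ is bounded and $\mathcal D_q$ is closed, $(z-\mathcal D_q)R_q=I$ on $E_q$. So $z-\mathcal D_p$ and $z-\mathcal D_{p^*}$ are surjective. By Lemma~\ref{lem:domains}(c), $\operatorname{Ker}(z-\mathcal D_p)=\operatorname{Ran}(z-\mathcal D_{p^*})^\perp=\{0\}$. Hence $z-\mathcal D_p$ is bijective with inverse $R_p$.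
\end{proof}

Once the resolvents agree, so do the two functional calculi.

\begin{lemma}\label{lem:calculus}
Let $\mathcal D_p$ be bisectorial of angle $\omega$ and let $\eta\in E_2\cap E_p$ satisfy $R(z,\mathcal D_p)\eta=R(z,\mathcal D_2)\eta$ for all $z\notin\overline{\Sigma_\omega^\pm}$. Let $\theta\in(\omega,\frac\pi2)$ and $f\in H_0^\infty(\Sigma_\theta^\pm)$, and set $f(0)=0$. Then $f(\mathcal D_p)\eta=f(\mathcal D_2)\eta$, where $f(\mathcal D_2)$ is given by the Borel calculus of $f|_{\mathbb R}$.
\end{lemma}

\begin{proof}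
Let $\nu\in(\omega,\theta)$, let $\zeta$ have components in $C_c^\infty(G)$, and let $m$ be the finite complex measure on $\mathbb R$ with $\langle h(\mathcal D_2)\eta,\zeta\rangle=\int h\,dm$ for bounded Borel $h$. By \eqref{eq:cauchy} and Fubini's theorem, which applies because $|f(z)/(z-x)|\le|f(z)|/(|z|\sin\nu)$ on the contour by \eqref{eq:dist},
\[
\langle f(\mathcal D_p)\eta,\zeta\rangle=\int_{\mathbb R}\Big(\frac1{2\pi i}\int_{\partial\Sigma_\nu^\pm}\frac{f(z)}{z-x}\,dz\Big)dm(x).
\]
To compute the inner integral, close each of the two halves of the contour by arcs of radii $\varepsilon$ and $1/\varepsilon$, whose contributions are $O(\varepsilon^s)$. For $x\ne0$ the half that surrounds $x$ gives $f(x)$ and the other gives $0$. For $x=0$ the integrand $f(z)/z$ is holomorphic in both sectors, and both halves give $0$. So the right side is $\langle f(\mathcal D_2)\eta,\zeta\rangle$.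
\end{proof}

It remains to bound the scalar operators $f_e(S)$ and $f_o(S)$. For holomorphic functions no geometry is needed.

\begin{theorem}[Cowling \cite{Cow83}]\label{thm:cowling}
Let $e^{-tA}$ be a semigroup that is selfadjoint on $L^2$ and contractive on all $L^q$. Let $1<p<\infty$ and $\phi>\pi|\frac1p-\frac12|$. Then $\|F(A)g\|_p\le C\|F\|_{H^\infty(\Sigma_\phi)}\|g\|_p$ for $F\in H_0^\infty(\Sigma_\phi)$ and $g\in L^2\cap L^p$.
\end{theorem}

The functions we need, such as $f_e(\sqrt\lambda)=z^2/(z^2-\lambda)$, do not vanish at $0$. To remove the decay assumption we use the regularizers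
\[
e_k(\lambda)=\frac{\lambda}{k^{-1}+\lambda}\cdot\frac{k}{k+\lambda},\qquad k\ge1 .
\]
For $a>0$ and $\lambda\in\Sigma_\phi$, $\phi<\pi$, taking the real part of $e^{-i(\arg\lambda)/2}(a+\lambda)$ gives $|a+\lambda|\ge(a+|\lambda|)\cos\frac\phi2$. Therefore
\begin{equation}\label{eq:ek}
|e_k(\lambda)|\le\big(\cos\tfrac\phi2\big)^{-2}\min\big(1,k|\lambda|,k|\lambda|^{-1}\big),\qquad\lambda\in\Sigma_\phi,
\end{equation}
while $e_k(\lambda)\to1$ for $\lambda>0$ and $e_k(0)=0$.

\begin{lemma}\label{lem:cowling}
Let $1<p<\infty$ and $\pi|\frac1p-\frac12|<\phi<\pi$. If $F:\Sigma_\phi\cup\{0\}\to\mathbb C$ is bounded and holomorphic on $\Sigma_\phi$, then $F(\Delta_2)$ is $L^p$-bounded with constant $C_{p,\phi}(\|F\|_{H^\infty(\Sigma_\phi)}+|F(0)|)$.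
\end{lemma}

\begin{proof}
By \eqref{eq:ek}, $e_kF\in H_0^\infty(\Sigma_\phi)$ with norm at most $(\cos\frac\phi2)^{-2}\|F\|_{H^\infty(\Sigma_\phi)}$. As $e_kF\to F1_{(0,\infty)}$ boundedly on $[0,\infty)$, the spectral theorem gives $(e_kF)(\Delta_2)\to F(\Delta_2)(I-P_0)$ strongly on $L^2$. Theorem~\ref{thm:cowling} and (F2) bound this limit, and the remaining term $F(0)P_0$ is $L^p$-bounded with constant $|F(0)|$.
\end{proof}

\section{Consequences of the Riesz transform bounds}\label{sec:sufficient}

\begin{proposition}\label{prop:sufficient}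
Let $G$ be connected and unimodular, $1<p<\infty$, $p\ne2$, and let $U$ be $L^p$-bounded and $L^{p^*}$-bounded. Then all conclusions of Theorem~\ref{thm:A} hold.
\end{proposition}

\begin{proof}
\emph{The basic bound.} Let $\theta\in(\omega_p,\frac\pi2)$ and let $f:\Sigma_\theta^\pm\cup\{0\}\to\mathbb C$ be bounded and holomorphic on $\Sigma_\theta^\pm$. We claim that
\begin{equation}\label{eq:basic}
\|f(\mathcal D_2)\xi\|_p\le C_\theta\big(\|f\|_{H^\infty(\Sigma_\theta^\pm)}+|f(0)|\big)\|\xi\|_p,\qquad\xi\in E_2\cap E_p .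
\end{equation}
The bisector is symmetric under $w\mapsto-w$, so $f_e$ and $f_o$ are holomorphic on $\Sigma_\theta$ and bounded there by $\|f\|_{H^\infty(\Sigma_\theta^\pm)}$. The principal square root maps $\Sigma_{2\theta}$ onto $\Sigma_\theta$. Hence $F_e(\lambda)=f_e(\sqrt\lambda)$ and $F_o(\lambda)=f_o(\sqrt\lambda)$ are holomorphic on $\Sigma_{2\theta}$ with the same bound, $F_e(0)=f(0)$, $F_o(0)=0$, and $f_e(S)=F_e(\Delta_2)$, $f_o(S)=F_o(\Delta_2)$. Since $2\theta>2\omega_p=\pi|\frac1p-\frac12|$, Lemmas~\ref{lem:cowling} and~\ref{lem:transfer} give \eqref{eq:basic}. The square root is the reason why $\omega_p$ is half the angle in Theorem~\ref{thm:cowling}.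

\emph{Bisectoriality.} Let $\omega_p<\theta'<\theta<\frac\pi2$ and $z\notin\overline{\Sigma_\theta^\pm}$. The angle between $z$ and the nearest boundary ray of $\Sigma_{\theta'}^\pm$ lies in $[\theta-\theta',\frac\pi2]$, so $|z-w|\ge|z|\sin(\theta-\theta')$ for $w\in\Sigma_{\theta'}^\pm$. Thus $f(w)=z/(z-w)$ is holomorphic and bounded by $1/\sin(\theta-\theta')$ on $\Sigma_{\theta'}^\pm$, $f(0)=1$, and $f(\mathcal D_2)=zR(z,\mathcal D_2)$. By \eqref{eq:basic} for the angle $\theta'$ and Proposition~\ref{prop:resolvent}, $z\in\rho(\mathcal D_p)$, the resolvents of $\mathcal D_p$ and $\mathcal D_2$ at $z$ agree on $E_2\cap E_p$, and $\|zR(z,\mathcal D_p)\|\le C_{\theta,\theta'}$. Every $z\notin\overline{\Sigma_{\omega_p}^\pm}$ lies outside $\overline{\Sigma_\theta^\pm}$ for some $\theta>\omega_p$. With Lemma~\ref{lem:domains}(c), $\mathcal D_p$ is bisectorial of angle $\omega_p$.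

\emph{Functional calculus.} For $\theta\in(\omega_p,\frac\pi2)$ and $f\in H_0^\infty(\Sigma_\theta^\pm)$ with $f(0)=0$, Lemma~\ref{lem:calculus} gives $f(\mathcal D_p)=f(\mathcal D_2)$ on the dense subspace $E_2\cap E_p$, and \eqref{eq:basic} gives $\|f(\mathcal D_p)\|\le C_\theta\|f\|_{H^\infty(\Sigma_\theta^\pm)}$.

\emph{Hodge decomposition.} Let $q\in\{p,p^*\}$. By hypothesis and (F1), $U$ and $U^*$ are $L^q$-bounded, so $UU^*$ extends to a bounded operator $Q_q$ on $L^q(G,\ell^q_m)$. The identities $Q_q^2=Q_q$ and $Q_{p^*}^*=Q_p$ hold on dense subspaces, hence everywhere. We show that $\operatorname{Ran}Q_q=\overline{\operatorname{Ran}\nabla_q}$.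

For $\varphi\in C_c^\infty(G)$ we have $Q_q\nabla\varphi=UU^*\nabla_2\varphi=\nabla\varphi$. Since $C_c^\infty(G)$ is a core of $\nabla_q$ and the range of a bounded projection is closed, $\overline{\operatorname{Ran}\nabla_q}\subset\operatorname{Ran}Q_q$. For the converse we want to write $UU^*F=\nabla(S^{-1}U^*F)$, and we regularize the unbounded factor $S^{-1}$. Let $F\in L^2\cap L^q$, $\varepsilon>0$ and $f_\varepsilon=(\varepsilon+\Delta_2)^{-1/2}U^*F\in\operatorname{dom}S$, so that
\[
\nabla_2f_\varepsilon=UG_\varepsilon(\Delta_2)U^*F,\qquad G_\varepsilon(\lambda)=\Big(\frac\lambda{\varepsilon+\lambda}\Big)^{1/2}.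
\]
On the right half-plane, $|(\varepsilon+\lambda)^{-1/2}|\le\varepsilon^{-1/2}$ and $|G_\varepsilon|\le1$. By Lemma~\ref{lem:cowling} with $\phi=\frac\pi2$, $f_\varepsilon\in L^q$ and $\|\nabla_2f_\varepsilon\|_q\le C\|F\|_q$ uniformly in $\varepsilon$. By Lemma~\ref{lem:domains}(a), $f_\varepsilon\in\operatorname{dom}\nabla_q$ and $\nabla_qf_\varepsilon=\nabla_2f_\varepsilon$. As $\varepsilon\to0$, $\nabla_2f_\varepsilon\to U(I-P_0)U^*F=UU^*F$ in $L^2$. A family that is bounded in $L^q$ and converges in $L^2$ to an element of $L^q$ converges weakly in $L^q$, since $L^2\cap L^{q^*}$ is dense in $L^{q^*}$. Closed subspaces are weakly closed, so $Q_qF\in\overline{\operatorname{Ran}\nabla_q}$, and by density $\operatorname{Ran}Q_q\subset\overline{\operatorname{Ran}\nabla_q}$.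

Finally,
\[
\operatorname{Ker}\nabla_{p^*}^*=(\operatorname{Ran}\nabla_{p^*})^\perp=(\operatorname{Ran}Q_{p^*})^\perp=\operatorname{Ker}Q_{p^*}^*=\operatorname{Ker}Q_p,
\]
and $L^p(G,\ell^p_m)=\operatorname{Ran}Q_p\oplus\operatorname{Ker}Q_p$ is the required decomposition.
\end{proof}

\section{The Riesz transform under polynomial growth}\label{sec:riesz}

Let $G$ have polynomial growth and $n=\max(d_0,d_\infty)$. We use two published results. The first is the boundedness of the Riesz transforms $X_k\Delta^{-1/2}$ on $L^q$, which we use only as an inequality for test functions.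

\begin{theorem}[Alexopoulos \cite{Ale92}]\label{thm:alex}
For $1<q<\infty$ there is $C_q$ with
\begin{equation}\label{eq:R}
\|\nabla\varphi\|_q\le C_q\|S\varphi\|_q,\qquad\varphi\in C_c^\infty(G).
\end{equation}
\end{theorem}

The second consists of heat kernel bounds \cite[Ch.~VIII]{VSC}: $T_tg=g*h_t$ with $h_t$ smooth and
\begin{equation}\label{eq:gauss}
|h_t(s)|+\sqrt t\,|X_kh_t(s)|\le CV(\sqrt t)^{-1}e^{-c\rho(s)^2/t},\qquad t>0,\ s\in G .
\end{equation}
From \eqref{eq:volume} we get
\begin{equation}\label{eq:doubling}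
V(\lambda r)\le C\lambda^nV(r),\qquad\lambda\ge1,\ r>0 .
\end{equation}
Indeed, the ratio $V(\lambda r)/V(r)$ is comparable to $\lambda^{d_0}$ if $\lambda r\le1$, to $\lambda^{d_\infty}$ if $r\ge1$, and to $(\lambda r)^{d_\infty}r^{-d_0}\le(\lambda r)^nr^{-n}$ if $r\le1\le\lambda r$. Integrating \eqref{eq:gauss} over the annuli $j\sqrt t\le\rho<(j+1)\sqrt t$, of volume at most $C(j+1)^nV(\sqrt t)$, shows that $h_t,X_kh_t\in L^1(G)$.

Inequality \eqref{eq:R} says that $\|Ug\|_q\le C_q\|g\|_q$ for $g\in S(C_c^\infty(G))$. We need this for all $g\in L^2\cap L^q$, and (F3) does not apply to this class of $g$. So we enlarge the class of $\varphi$ until $S\varphi$ approximates a general $g$.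

\begin{proposition}\label{prop:riesz}
Let $G$ have polynomial growth and $1<q<\infty$. Then $U$ is $L^q$-bounded.
\end{proposition}

\begin{proof}
Let $\mathcal W$ be the space of $f$ such that $f$, $X_kf$ $(1\le k\le m)$ and $\Delta f$ belong to $L^2\cap L^q$. Then $\mathcal W\subset\operatorname{dom}\Delta_2$.

\emph{Step 1: $\|Sh\|_q\le c\,\|h\|_q^{1/2}\|\Delta h\|_q^{1/2}$ for $h\in\mathcal W$.} This lets us control the nonlocal operator $S$ by the local operator $\Delta$, which interacts well with cutoffs. From $\int_0^\infty t^{-3/2}(1-e^{-t\lambda})\,dt=2\sqrt{\pi\lambda}$ and the spectral theorem,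
\begin{equation}\label{eq:subord}
Sh=\frac1{2\sqrt\pi}\int_0^\infty t^{-3/2}(h-T_th)\,dt\quad\text{in }L^2 .
\end{equation}
Also $h-T_th=\int_0^tT_r\Delta h\,dr$ in $L^2$. Testing both identities against $L^2\cap L^{q^*}$ and using contractivity on $L^q$, we get $\|h-T_th\|_q\le\min(2\|h\|_q,t\|\Delta h\|_q)$ and, splitting the integral at any $a>0$,
\[
2\sqrt\pi\,\|Sh\|_q\le2a^{1/2}\|\Delta h\|_q+4a^{-1/2}\|h\|_q .
\]
Minimizing over $a$ proves the claim.

\emph{Step 2: \eqref{eq:R} holds for $f\in\mathcal W$.} By Step~1 applied to $f-f_j$, if $f_j,f\in\mathcal W$, each $f_j$ satisfies \eqref{eq:R}, and $f_j\to f$, $\nabla f_j\to\nabla f$, $\Delta f_j\to\Delta f$ in $L^q$, then $f$ satisfies \eqref{eq:R}. For smooth $f\in\mathcal W$ take the test functions $\chi_nf$: by Lemma~\ref{lem:tools}(b) and dominated convergence, $\chi_nf\to f$, $\nabla(\chi_nf)\to\nabla f$ and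
\[
\Delta(\chi_nf)=\chi_n\Delta f-2\sum_k(X_k\chi_n)(X_kf)+(\Delta\chi_n)f\to\Delta f\quad\text{in }L^q .
\]
For general $f\in\mathcal W$ take the smooth functions $\psi_j*f$, which lie in $\mathcal W$ and converge in the required sense by Lemma~\ref{lem:tools}(a).

\emph{Step 3.} The middle term above requires $\nabla f\in L^q$ in advance. We secure this by inserting the heat semigroup, whose kernel has an integrable gradient. Let $g\in L^2\cap L^q$, $\varepsilon>0$, $u=(\varepsilon+\Delta_2)^{-1/2}g$ and $f=T_\varepsilon u=u*h_\varepsilon$. Fix $\phi$ with $\pi|\frac1q-\frac12|<\phi<\frac\pi2$. On $\Sigma_\phi$ the functions $(\varepsilon+\lambda)^{-1/2}$ and $\lambda e^{-\varepsilon\lambda}$ are bounded, so $u$, $f$ and $\Delta f=\Delta_2T_\varepsilon u$ lie in $L^2\cap L^q$ by Lemma~\ref{lem:cowling}. For $\varphi\in C_c^\infty(G)$, left invariance gives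
\[
\int(u*h_\varepsilon)X_k\varphi=\int u(t)\int h_\varepsilon(s)X_k[\varphi(t\,\cdot)](s)\,ds\,dt=-\int(u*X_kh_\varepsilon)\varphi,
\]
where Fubini's theorem applies because $|u|*|h_\varepsilon|$ and $|u|*|X_kh_\varepsilon|$ are in $L^2$. So $X_kf=u*X_kh_\varepsilon\in L^2\cap L^q$, and $f\in\mathcal W$. Now $Sf=H_\varepsilon(\Delta_2)g$ with $H_\varepsilon(\lambda)=e^{-\varepsilon\lambda}(\lambda/(\varepsilon+\lambda))^{1/2}$, which satisfies $|H_\varepsilon|\le1$ on $\Sigma_\phi$ and $H_\varepsilon(0)=0$. By $\nabla f=USf$, Step~2 and Lemma~\ref{lem:cowling},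
\[
\|UH_\varepsilon(\Delta_2)g\|_q\le C_q\|H_\varepsilon(\Delta_2)g\|_q\le C\|g\|_q
\]
with $C$ independent of $\varepsilon$. As $\varepsilon\to0$, $UH_\varepsilon(\Delta_2)g\to U(I-P_0)g=Ug$ in $L^2$, and (F2) gives $\|Ug\|_q\le C\|g\|_q$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Apply Proposition~\ref{prop:riesz} with $q=p$ and $q=p^*$, and then Proposition~\ref{prop:sufficient}.
\end{proof}

\begin{remark}
It is enough to quote \eqref{eq:R} for non-compact groups. Let $G$ be compact and let $G'=G\times\mathbb R$ with the fields $X_1,\dots,X_m,\partial_\tau$; it is non-compact, and of polynomial growth because a ball of radius $r$ lies in $G\times[-r,r]$. By Lemma~\ref{lem:domains}(a) the form of $G'$ is the sum of the forms of the two factors, so its heat semigroup is $T_t\otimes e^{t\partial_\tau^2}$. Let $S'$ be the operator $S$ of $G'$, let $0\ne\kappa\in C_c^\infty(\mathbb R)$, $\kappa_R=\kappa(\cdot/R)$ and $\varphi\in C^\infty(G)$. By \eqref{eq:subord},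
\[
S'(\varphi\otimes\kappa_R)-S\varphi\otimes\kappa_R=\frac1{2\sqrt\pi}\int_0^\infty t^{-3/2}\,T_t\varphi\otimes\big(\kappa_R-e^{t\partial_\tau^2}\kappa_R\big)\,dt,
\]
and the estimate of Step~1 on $\mathbb R$ bounds the $L^q$-norm of this by $c\|\varphi\|_q\|\kappa_R\|_q^{1/2}\|\kappa_R''\|_q^{1/2}=O(R^{1/q-1})$. Inequality \eqref{eq:R} on $G'$ gives $\|\nabla\varphi\|_q\|\kappa_R\|_q\le C_q\|S\varphi\|_q\|\kappa_R\|_q+O(R^{1/q-1})$. Divide by $\|\kappa_R\|_q=R^{1/q}\|\kappa\|_q$ and let $R\to\infty$.
\end{remark}

\section{Multipliers with finitely many derivatives}\label{sec:multipliers}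

The angle $\omega_p$ came only from Theorem~\ref{thm:cowling}. We now replace that theorem by a spectral multiplier theorem that uses the geometry. For $s>0$ let $\|F\|_{W^s_\infty}=\|(I-d^2/dx^2)^{s/2}F\|_{L^\infty(\mathbb R)}$, and fix $0\ne\eta\in C_c^\infty(0,\infty)$.

\begin{theorem}[{\cite[Theorem~3.1]{DOS02}}; see also \cite{Ale94}]\label{thm:dos}
On a space whose balls satisfy $V(x,\lambda r)\le C\lambda^nV(x,r)$ for $\lambda\ge1$, let $A\ge0$ be a selfadjoint operator with Gaussian heat kernel upper bounds, and let $s>n/2$. Then $F(A)$ is bounded on $L^p$, $1<p<\infty$, with norm at most $C\big(\sup_{t>0}\|\eta F(t\,\cdot)\|_{W^s_\infty}+|F(0)|\big)$.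
\end{theorem}

It applies to $A=\Delta_2$ on $(G,\rho,\mu)$: the volume condition is \eqref{eq:doubling}, and the kernel of $T_t$ is $h_t(u^{-1}s)$, which by \eqref{eq:gauss} is bounded by $CV(\sqrt t)^{-1}e^{-c\rho(u,s)^2/t}$.

\begin{proof}[Proof of Theorem~\ref{thm:B}(1)]
Fix $s\in(\frac n2,N)$. We first note that
\begin{equation}\label{eq:sobolev}
\|g\|_{W^s_\infty}\le C\max_{0\le j\le N}\|g^{(j)}\|_\infty,\qquad g\in C_c^N(\mathbb R).
\end{equation}
Write $(1+\xi^2)^{s/2}=b(\xi)(1+i\xi)^N$, so that $(I-d^2/dx^2)^{s/2}g$ is the convolution of $(1+d/dx)^Ng$ with the inverse Fourier transform $\check b$. It suffices to show $\check b\in L^1$. We have $|b^{(j)}(\xi)|\le C(1+|\xi|)^{s-N-j}$ for $j=0,1$. Split $b=\sum_{l\ge0}b_l$ by a smooth dyadic partition of unity, with $b_l$ supported where $1+|\xi|\approx2^l$. The Cauchy--Schwarz inequality and Plancherel's theorem give $\|\check b_l\|_1\le C\|b_l\|_2^{1/2}\|b_l'\|_2^{1/2}\le C2^{l(s-N)}$, which is summable because $s<N$.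

Let $h$ be $f_e$ or $f_o$, so $\|h\|_N\le\|f\|_N$ and $|h(0)|\le|f(0)|$, and let $F(\lambda)=h(\sqrt\lambda)$. With $x=\sqrt\lambda$ and $\vartheta=\lambda\frac{d}{d\lambda}=\frac12x\frac d{dx}$ we have $\lambda^j\frac{d^j}{d\lambda^j}=\vartheta(\vartheta-1)\cdots(\vartheta-j+1)$, and each power $(x\frac d{dx})^i$ is a linear combination of $x^l\frac{d^l}{dx^l}$, $l\le i$. So $|\lambda^jF^{(j)}(\lambda)|\le C\|f\|_N$ for $j\le N$. The $j$-th derivative of $\lambda\mapsto F(t\lambda)$ is $\lambda^{-j}(t\lambda)^jF^{(j)}(t\lambda)$, which is bounded by $C\|f\|_N$ on the support of $\eta$, uniformly in $t$. By the Leibniz rule and \eqref{eq:sobolev}, $\sup_t\|\eta F(t\,\cdot)\|_{W^s_\infty}\le C\|f\|_N$. Theorem~\ref{thm:dos} shows that $h(S)=F(\Delta_2)$ is $L^p$-bounded with constant $C(\|f\|_N+|f(0)|)$. Proposition~\ref{prop:riesz} and Lemma~\ref{lem:transfer} conclude.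
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
Let $\theta\in(0,\frac\pi2)$, $z\notin\overline{\Sigma_\theta^\pm}$ and $f(x)=z/(z-x)$. By \eqref{eq:dist},
\[
|x^jf^{(j)}(x)|=\frac{j!\,|z|\,|x|^j}{|z-x|^{j+1}}\le j!\,(\sin\theta)^{-j-1},
\]
and $f(0)=1$. Part (1) and Proposition~\ref{prop:resolvent} give $z\in\rho(\mathcal D_p)$, the resolvent bound, and the agreement of $R(z,\mathcal D_p)$ with $R(z,\mathcal D_2)$ on $E_2\cap E_p$. Every non-real $z$ lies outside $\overline{\Sigma_\theta^\pm}$ for some $\theta$, so $\sigma(\mathcal D_p)\subset\mathbb R$ and $\mathcal D_p$ is bisectorial of every angle.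

Let $f\in H_0^\infty(\Sigma_\theta^\pm)$, $f(0)=0$. By \eqref{eq:dist}, the open disc with center $x\in\mathbb R\setminus\{0\}$ and radius $|x|\sin\theta$ lies in $\Sigma_\theta^\pm$. Cauchy's estimates give $|x^jf^{(j)}(x)|\le j!\,(\sin\theta)^{-j}\|f\|_{H^\infty(\Sigma_\theta^\pm)}$. Part (1) bounds $f(\mathcal D_2)$, and Lemma~\ref{lem:calculus}, with any $\omega\in(0,\theta)$, identifies its extension with $f(\mathcal D_p)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Both spectra are real, so it suffices to compare real points of the resolvent sets.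

Let $\lambda\in\mathbb R\setminus\sigma(\mathcal D_2)$. The function $1/(\lambda-x)$ is singular on $\mathbb R$, but only its values on $\sigma(\mathcal D_2)$ matter; this is where non-holomorphic multipliers are needed. Choose $\chi\in C_c^\infty(\mathbb R\setminus\sigma(\mathcal D_2))$ with $\chi=1$ near $\lambda$, and let $f(x)=(1-\chi(x))/(\lambda-x)$, with $f=0$ near $\lambda$. Then $f$ is smooth on $\mathbb R$ and $f^{(j)}(x)=j!\,(\lambda-x)^{-j-1}$ for large $|x|$, so $\|f\|_N<\infty$. Also $f(x)=1/(\lambda-x)$ on $\sigma(\mathcal D_2)$, so $f(\mathcal D_2)=R(\lambda,\mathcal D_2)$. By part (1) and Proposition~\ref{prop:resolvent}, $\lambda\in\rho(\mathcal D_p)$.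

Conversely, let $\lambda\in\mathbb R\cap\rho(\mathcal D_p)$. There is $M$ with $\|R(z,\mathcal D_p)\|\le M$ for $z$ near $\lambda$. For non-real $z$, $R(z,\mathcal D_p)$ is the adjoint of $R(z,\mathcal D_{p^*})$ by Lemma~\ref{lem:domains}(c), so the two have equal norms, and both agree with $R(z,\mathcal D_2)$ on simple functions by the proof of part (2). The spaces $E_q$ are the $L^q$ spaces of one measure space and $\frac12=\frac12(\frac1p+\frac1{p^*})$, so the Riesz--Thorin theorem gives $\|R(z,\mathcal D_2)\|\le M$. For a selfadjoint operator this norm is $\operatorname{dist}(z,\sigma(\mathcal D_2))^{-1}$. Letting $z\to\lambda$ we get $\operatorname{dist}(\lambda,\sigma(\mathcal D_2))\ge1/M$.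
\end{proof}

For instance, on the circle $\mathbb R/2\pi\mathbb Z$ with $X_1=d/dx$, the symbol of Section~\ref{sec:model} at the frequency $k\in\mathbb Z$ has eigenvalues $\pm k$, so $\sigma(\mathcal D_p)=\mathbb Z$ for all $1<p<\infty$.

\section{The converse: a bounded calculus forces bounded Riesz transforms}\label{sec:converse}

Let $G$ be connected and unimodular. We want to apply the calculus of $\mathcal D_p$ to approximations of the sign function and read off the result from \eqref{eq:block}, which concerns $\mathcal D_2$. Proposition~\ref{prop:resolvent} cannot link the two, because its hypothesis is an $L^p$-bound for $R(z,\mathcal D_2)$, which we do not have. Instead we show directly that the difference of the resolvents vanishes. For $z=iy$ its first component solves $\Delta f=-y^2f$ and lies in $L^p+L^2$; after smoothing it vanishes at infinity, and the maximum principle applies.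

\begin{lemma}\label{lem:max}
Let $\mathcal D_p$ be bisectorial of angle $\omega$ and let $\eta$ have components in $C_c^\infty(G)$. Then $R(z,\mathcal D_p)\eta=R(z,\mathcal D_2)\eta$ for all $z\notin\overline{\Sigma_\omega^\pm}$.
\end{lemma}

\begin{proof}
First let $z=iy$ with $y\in\mathbb R\setminus\{0\}$, and put $(f,F)=R(iy,\mathcal D_p)\eta-R(iy,\mathcal D_2)\eta$, with components in $L^p+L^2$. Subtracting the two resolvent equations, written as in Lemma~\ref{lem:domains}, we get $iyf=-\sum_kX_kF_k$ and $iyF_k=X_kf$ as distributions. Hence $(iy)^2f=-\sum_kX_k^2f$, that is, $\Delta f=-y^2f$. Let $f_1$ be the real or the imaginary part of $f$; it lies in $L^p+L^2$ and satisfies the same equation.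

Let $\psi\in C_c^\infty(G)$ be real and $v=\psi*f_1$. By Lemma~\ref{lem:tools}(a), $v$ is smooth and $\Delta v=-y^2v$. Moreover $v\in C_0(G)$: for $r\in\{p,2\}$, H\"older's inequality in the second form of the convolution gives $\|\psi*g\|_\infty\le\|\psi\|_{r^*}\|g\|_r$, while $\psi*g\in C_c(G)$ for $g$ in the dense subspace $C_c(G)$ of $L^r$. If $v$ took a positive value, it would attain a positive maximum at some $s_0$. Then $t\mapsto v(s_0\exp ta_k)$ has a maximum at $0$, so $X_k^2v(s_0)\le0$ and $\Delta v(s_0)\ge0>-y^2v(s_0)$, a contradiction. The same argument applies to $-v$, so $v=0$. Taking $\psi=\psi_j$ and $j\to\infty$ gives $f_1=0$. Thus $f=0$ and $F=(iy)^{-1}\nabla f=0$.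

Now let $\zeta$ have components in $C_c^\infty(G)$. The function $z\mapsto\langle R(z,\mathcal D_p)\eta,\zeta\rangle-\langle R(z,\mathcal D_2)\eta,\zeta\rangle$ is holomorphic on $\mathbb C\setminus\overline{\Sigma_\omega^\pm}$. This set has two components, each containing half of the imaginary axis, on which the function vanishes. By the identity theorem it vanishes identically.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
For $p=2$ both statements hold: (i) by \eqref{eq:dist}, Lemma~\ref{lem:calculus} and the spectral theorem, and (ii) because $U$ is a partial isometry. For $p\ne2$, (ii)$\Rightarrow$(i) is contained in Proposition~\ref{prop:sufficient}.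

Assume (i), with bisectoriality angle $\omega$ and calculus angle $\theta\in(\omega,\frac\pi2)$. Let $\sigma_0=\pm1$ on $\pm\Sigma_\theta$ and $f_k(z)=\sigma_0(z)e_k(z^2)$. Since $z^2\in\Sigma_{2\theta}$ and $2\theta<\pi$, \eqref{eq:ek} shows that $f_k\in H_0^\infty(\Sigma_\theta^\pm)$ and $|f_k|\le(\cos\theta)^{-2}$. With $f_k(0)=0=\operatorname{sgn}0$ we have $f_k\to\operatorname{sgn}$ boundedly on $\mathbb R$, so $f_k(\mathcal D_2)\to\operatorname{sgn}(\mathcal D_2)$ strongly on $E_2$. For $\eta$ with components in $C_c^\infty(G)$, Lemmas~\ref{lem:max} and~\ref{lem:calculus} give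
\[
\|f_k(\mathcal D_2)\eta\|_p=\|f_k(\mathcal D_p)\eta\|_p\le C(\cos\theta)^{-2}\|\eta\|_p .
\]
By (F2) and (F3), $\operatorname{sgn}(\mathcal D_2)$ is $L^p$-bounded. For $f=\operatorname{sgn}$ we have $f_e=0$, $f(0)=0$ and $f_o(S)=1_{(0,\infty)}(S)=I-P_0$, so \eqref{eq:block} reads
\[
\operatorname{sgn}(\mathcal D_2)=\begin{bmatrix}0&U^*\\U&0\end{bmatrix}.
\]
Taking $\eta=(g,0)$ and $\eta=(0,F)$ shows that $U$ and $U^*$ are $L^p$-bounded. By (F1), the bound for $U^*$ means that $U$ is $L^{p^*}$-bounded. This is (ii).
\end{proof}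

\begin{thebibliography}{DOS02}

\bibitem[Ale92]{Ale92}
G. Alexopoulos,
\emph{An application of homogenization theory to harmonic analysis: Harnack inequalities and Riesz transforms on Lie groups of polynomial growth},
Canad. J. Math. 44 (1992).

\bibitem[Ale94]{Ale94}
G. Alexopoulos,
Proc. AMS 120 (1994).

\bibitem[Arh24]{Arh24}
C\'edric Arhancet,
\emph{Curvature, Dolbeault-Dirac operators, and an $\mathrm{L}^p$-index theorem on compact K\"ahler manifolds},
arXiv:2401.04203 (2024).

\bibitem[Cow83]{Cow83}
M. Cowling,
\emph{Harmonic analysis on semigroups},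
Ann. of Math. 117 (1983).

\bibitem[DOS02]{DOS02}
X. T. Duong, E. M. Ouhabaz, A. Sikora,
J. Funct. Anal. 196 (2002).

\bibitem[VSC]{VSC}
Varopoulos, Saloff-Coste, Coulhon,
\emph{Analysis and Geometry on Groups}.

\end{thebibliography}
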